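\title{Extensions between self-dual modules with Specht filtrations}

\begin{abstract}
Let $k$ be an algebraically closed field of characteristic $p>3$. We consider the question whether $\operatorname{Ext}^i_{k\Sigma_d}(M,N)=0$ for $1\le i\le p-3$ whenever $M$ and $N$ are indecomposable self-dual $k\Sigma_d$-modules with Specht filtrations. The answer is no: the permutation module of $\Sigma_{2p}$ on perfect matchings has a unique non-projective indecomposable summand $X$, both $X$ and $X\otimes\operatorname{sgn}$ are self-dual with Specht filtrations, and $\operatorname{Ext}^1(X,X\otimes\operatorname{sgn})\ne0$. We compute $\operatorname{Ext}^i(X,X\otimes\operatorname{sgn})$ and $\operatorname{Ext}^i(X,X)$ in terms of group cohomology for all $i\ge1$, and show that the vanishing holds for all such $M,N$ over $k\Sigma_d$ exactly when $d<2p$.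
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Throughout, $k$ is an algebraically closed field of characteristic $p>3$, $\Sigma_d$ is the symmetric group on $d$ letters, and modules are finite-dimensional left modules. For a partition $\lambda$ of $d$, the \emph{Specht module} $S^\lambda$ is the submodule of the permutation module on $\lambda$-tabloids spanned by the polytabloids $\sum_{\pi}\operatorname{sgn}(\pi)\,\pi\{t\}$, where $t$ is a $\lambda$-tableau and $\pi$ runs over its column stabilizer \cite{James}. It is a reduction modulo $p$ of the ordinary irreducible representation labeled by $\lambda$; for example $S^{(d)}=k$ and $S^{(1^d)}=\operatorname{sgn}$. A module $M$ has a \emph{Specht filtration} if there is a chain of submodules $0=M_0\subset M_1\subset\cdots\subset M_\ell=M$ in which every quotient $M_j/M_{j-1}$ is isomorphic to some Specht module, and $M$ is \emph{self-dual} if $M\cong M^*=\operatorname{Hom}_k(M,k)$. A Specht filtration is what remains in characteristic $p$ of a decomposition into ordinary irreducibles. A self-dual module with a Specht filtration is, by dualizing, also filtered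 by duals of Specht modules, so it is constrained from both sides. The following question is posed in \cite{Hemmer}.

\medskip
\noindent\textbf{Question.} \emph{Let $M$ and $N$ be indecomposable self-dual $k\Sigma_d$-modules with Specht filtrations. Is $\operatorname{Ext}^i_{k\Sigma_d}(M,N)=0$ for $1\le i\le p-3$?}
\medskip

The simplest modules of this kind are $k$ and $\operatorname{sgn}$, and the smallest $d$ with non-split extensions is $d=p$. There the least $i\ge1$ with $\operatorname{Ext}^i(k,k)\neq0$ is $2p-3$, and the least $i \geq 1$ with $\operatorname{Ext}^i(k,\operatorname{sgn})\ne0$ is $p-2$ (see \eqref{eq:sym} below), so $p-3$ is the largest bound one could hope for. As quoted in \cite{Hemmer}, the answer is yes when $M$ and $N$ are \emph{signed Young modules}, that is, indecomposable summands of the signed permutation modules $\operatorname{Ind}_{\Sigma_\lambda\times\Sigma_\mu}^{\Sigma_d}(k\boxtimes\operatorname{sgn})$, where $\lambda\vdash a$, $\mu\vdash b$, $a+b=d$, and $\Sigma_\lambda,\Sigma_\mu$ are Young subgroups. We shall also see that the answer is yes for all $d<2p$. One would therefore guess yes. The answer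 is no, from $d=2p$ on.

Let $K=\Sigma_2\wr\Sigma_p\le\Sigma_{2p}$ be the stabilizer of the perfect matching $\{\{j,p+j\}:1\le j\le p\}$ of $\{1,\dots,2p\}$, so that $|K|=2^p\,p!$, and let $W=\operatorname{Ind}_K^{\Sigma_{2p}}k$ be the permutation module on perfect matchings. Let $D_{2p}$ be the dihedral group of order $2p$ and $\varepsilon\colon D_{2p}\to\{\pm1\}$ its nontrivial sign character, whose kernel is the subgroup of order $p$.

\begin{theorem}\label{thm:counter}
Let $d=2p$. Then $W=X\oplus(\text{projective})$ with $X$ indecomposable and non-projective. The modules $X$ and $X\otimes\operatorname{sgn}$ are indecomposable, self-dual and have Specht filtrations, and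
\[\operatorname{Ext}^1_{k\Sigma_{2p}}(X,X\otimes\operatorname{sgn})\neq0 .\]
Since $1\le p-3$, the answer to the Question is negative for every $p>3$.
\end{theorem}

\begin{theorem}\label{thm:ext}
For all $i\ge1$,
\[\operatorname{Ext}^i_{k\Sigma_{2p}}(X,X\otimes \operatorname{sgn})\cong H^i(D_{2p},\varepsilon),\qquad \operatorname{Ext}^i_{k\Sigma_{2p}}(X,X)\cong H^i(D_{2p},k)\oplus H^i(\Sigma_p,k).\]
The first space is one-dimensional if $i\equiv1,2\pmod 4$ and zero otherwise. The second is nonzero whenever $i\equiv 0,3\pmod 4$. In particular, if $p\ge7$ then $\operatorname{Ext}^3(X,X)\ne0$ with $3\le p-3$, so the vanishing fails even for $M=N$.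
\end{theorem}

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(1)] If $d\ge 2p$, then for every $i\ge1$ there are indecomposable self-dual $k\Sigma_d$-modules $M,N$ with Specht filtrations and $\operatorname{Ext}^i_{k\Sigma_d}(M,N)\ne0$.
\item[(2)] If $d<2p$, then $\operatorname{Ext}^i_{k\Sigma_d}(M,N)=0$ for $1\le i\le p-3$ and all such $M,N$. If $p\le d<2p$, then $\operatorname{Ext}^{p-2}_{k\Sigma_d}(M,N)\neq 0$ for some such $M,N$, so $p-3$ is optimal there.
\end{enumerate}
\end{theorem}

Thus the vanishing holds for all $M,N$ over $k\Sigma_d$ if and only if $d<2p$. That the summands of $W$ have Specht filtrations is due to Paget \cite{Paget}; a proof is included in Section~\ref{sec:specht}.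

Section~\ref{sec:coh} explains where the number $p-3$ comes from and what must be arranged to beat it, and Section~\ref{sec:match} shows that perfect matchings arrange it. The permutation modules are decomposable, and neither hypothesis of the Question passes to summands for formal reasons: Section~\ref{sec:specht} deals with Specht filtrations and Section~\ref{sec:brauer} with self-duality. Section~\ref{sec:proofs} assembles the case $d\ge2p$, and the independent Section~\ref{sec:small} treats $d<2p$.

\subsection*{Standard facts}
Let $\Gamma$ be a finite group and $\Lambda$ a subgroup. We write $H^i(\Gamma,A)=\operatorname{Ext}^i_{k\Gamma}(k,A)$, $\operatorname{head}A=A/\operatorname{rad}A$, and $P(L)$ for the projective cover of a simple module $L$. One-dimensional modules are identified with their characters and with their restrictions to subgroups.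
\begin{enumerate}
\item[(F1)] Projective and injective $k\Gamma$-modules coincide, and $\operatorname{soc}P(L)\cong L$ because $k\Gamma$ is a symmetric algebra. A module is projective if and only if its restriction to a Sylow $p$-subgroup is free; its dimension is then divisible by $|\Gamma|_p$, and its tensor product with any module is projective.
\item[(F2)] $\operatorname{Ext}^i_{k\Gamma}(\operatorname{Ind}A,B)\cong\operatorname{Ext}^i_{k\Lambda}(A,\operatorname{Res}B)$ and $\operatorname{Ext}^i_{k\Gamma}(B,\operatorname{Ind}A)\cong\operatorname{Ext}^i_{k\Lambda}(\operatorname{Res}B,A)$ (Eckmann--Shapiro); $(\operatorname{Ind}A)\otimes B\cong\operatorname{Ind}(A\otimes\operatorname{Res}B)$; and, for a one-dimensional $k\Gamma$-module $\chi$, $\operatorname{Res}_\Lambda\operatorname{Ind}_\Lambda^\Gamma\chi\cong\bigoplus_{g\in\Lambda\backslash\Gamma/\Lambda}\operatorname{Ind}_{\Lambda\cap g\Lambda g^{-1}}^\Lambda\chi$ (Mackey).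
\item[(F3)] Let $\Lambda$ be normal. If $p\nmid|\Lambda|$ then $H^i(\Gamma,A)\cong H^i(\Gamma/\Lambda,A^\Lambda)$, and if $p\nmid|\Gamma/\Lambda|$ then $H^i(\Gamma,A)\cong H^i(\Lambda,A)^{\Gamma/\Lambda}$. A group of order prime to $p$ has no cohomology in positive degrees.
\item[(F4)] Simple $k\Sigma_d$-modules are self-dual, and $S^\lambda\otimes\operatorname{sgn}\cong(S^{\lambda'})^*$, where $\lambda'$ is the conjugate partition \cite[Thm.~8.15]{James}.
\end{enumerate}
Since $\operatorname{head}(A^*)\cong(\operatorname{soc}A)^*$, these facts have two consequences for $k\Sigma_d$-modules: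
\begin{enumerate}
\item[(F5)] $\operatorname{head}A\cong\operatorname{soc}A$ if $A$ is self-dual, and every $P(L)$ is self-dual (its dual is indecomposable projective with head $L^*\cong L$).
\end{enumerate}

\section{Groups with a Sylow subgroup of order $p$}\label{sec:coh}

All the cohomology we need is that of groups with a Sylow $p$-subgroup $C=\langle\sigma\rangle$ of order $p$, with one-dimensional coefficients. It is governed by the automorphisms of $C$ that the group induces.

\begin{example}\label{ex:degree1}
Let $p=5$ and suppose first that $C$ is normal in $\Gamma$. A one-dimensional module $\chi$ is trivial on $C$, so by (F3) the space $H^1(\Gamma,\chi)$ consists of the homomorphisms $\varphi\colon C\to k$ with $\varphi(gcg^{-1})=\chi(g)\varphi(c)$ for all $g\in\Gamma$, $c\in C$. Let $\sigma$ be the $5$-cycle $x\mapsto x+1$ on $\mathbb F_5$.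

If $\Gamma$ is the normalizer of $C$ in $\Sigma_5$, it contains $g\colon x\mapsto2x$, and $g\sigma g^{-1}=\sigma^2$. For $\chi\in\{k,\operatorname{sgn}\}$ the condition gives $2\varphi(\sigma)=\pm\varphi(\sigma)$, so $\varphi=0$ because $2\ne\pm1$ in $k$. (For $p=3$ we have $2=-1$, and this argument breaks down.)

If $\Gamma=D_{10}=\langle\sigma,\tau\rangle$ with $\tau\sigma\tau^{-1}=\sigma^{-1}$, the only condition is $-\varphi(\sigma)=\chi(\tau)\varphi(\sigma)$. For $\chi=\varepsilon$ it is vacuous, and $H^1(D_{10},\varepsilon)$ is one-dimensional. A non-split extension of $k$ by $\varepsilon$ is given by $\sigma\mapsto\left(\begin{smallmatrix}1&1\\0&1\end{smallmatrix}\right)$, $\tau\mapsto\left(\begin{smallmatrix}-1&0\\0&1\end{smallmatrix}\right)$.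
\end{example}

The same comparison can be made in every degree.

\begin{lemma}\label{lem:coh}
Let $\Gamma$ be a finite group with Sylow $p$-subgroup $C=\langle\sigma\rangle$ of order $p$. Define $\alpha\colon N_\Gamma(C)\to\mathbb F_p^\times\subseteq k^\times$ by $g\sigma g^{-1}=\sigma^{\alpha(g)}$. Let $\chi$ be a one-dimensional $k\Gamma$-module and $i\ge1$. Then $H^i(\Gamma,\chi)$ is one-dimensional if $\chi=\alpha^{\lceil i/2\rceil}$ on $N_\Gamma(C)$, and zero otherwise.
\end{lemma}

\begin{proof}
Put $\Lambda=N_\Gamma(C)$. We first replace $\Gamma$ by $\Lambda$. A coset $g\Lambda$ is fixed by $C$ if and only if $g^{-1}Cg\le\Lambda$; as $C$ is the only Sylow $p$-subgroup of $\Lambda$, this means $g\in\Lambda$. All other $C$-orbits on $\Gamma/\Lambda$ are regular, so $\operatorname{Res}_C\operatorname{Ind}_\Lambda^\Gamma k\cong k\oplus(\text{free})$. Since $p\nmid[\Gamma:\Lambda]$, the sum of all cosets spans a direct summand: $\operatorname{Ind}_\Lambda^\Gamma k=k\oplus Q$. By the Krull--Schmidt theorem $\operatorname{Res}_CQ$ is free, so $Q$ and $Q\otimes\chi$ are projective, hence injective. By (F2), $H^i(\Lambda,\chi)\cong H^i(\Gamma,\chi)\oplus H^i(\Gamma,Q\otimes\chi)=H^i(\Gamma,\chi)$.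

By (F3), $H^i(\Lambda,\chi)\cong(H^i(C,k)\otimes\chi)^{\Lambda/C}$. As $p$ is odd, $H^*(C,k)$ is the tensor product of an exterior algebra on a nonzero homomorphism $y\colon C\to\mathbb F_p$, in degree $1$, and a polynomial algebra on its Bockstein $z$, in degree $2$. An element $g\in\Lambda$ sends $y$ to $c\mapsto y(g^{-1}cg)$, which is $\alpha(g)^{-1}y$. The Bockstein map is additive and natural, so $g$ sends $z$ to $\alpha(g)^{-1}z$. Hence $g$ multiplies $z^j$ (degree $2j$) by $\alpha(g)^{-j}$ and $yz^j$ (degree $2j+1$) by $\alpha(g)^{-(j+1)}$. In both cases $H^i(C,k)$ is one-dimensional with character $\alpha^{-\lceil i/2\rceil}$.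
\end{proof}

\emph{The group $\Sigma_p$.} Let $\sigma\colon x\mapsto x+1$ on $\mathbb F_p$. The centralizer of $\sigma$ is $C$, so the normalizer of $C$ has order at most $p(p-1)$ and is the group of affine maps $g\colon x\mapsto ax+b$, with $\alpha(g)=a$. So $\alpha$ has order $p-1$. If $a$ generates $\mathbb F_p^\times$, then $x\mapsto ax$ is a $(p-1)$-cycle, which is odd, and $a^{(p-1)/2}=-1$; hence $\operatorname{sgn}=\alpha^{(p-1)/2}$ on the normalizer. The conditions of Lemma~\ref{lem:coh} are $\lceil i/2\rceil\equiv0$ and $\lceil i/2\rceil\equiv(p-1)/2$ modulo $p-1$, so for $i\ge1$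
\begin{equation}\label{eq:sym}
\begin{aligned}
H^i(\Sigma_p,k)\ne0&\iff i\equiv-1,\,0\pmod{2(p-1)},\\
H^i(\Sigma_p,\operatorname{sgn})\ne0&\iff i\equiv p-2,\,p-1\pmod{2(p-1)}.
\end{aligned}
\end{equation}

\emph{The group $D_{2p}$.} Here $C$ is normal and $\alpha=\varepsilon$ has order $2$, so only the parity of $\lceil i/2\rceil$ matters: for $i\ge1$
\begin{equation}\label{eq:dih}
H^i(D_{2p},\varepsilon)\ne0\iff i\equiv1,2\pmod 4,\qquad H^i(D_{2p},k)\neq0\iff i\equiv0,3\pmod 4,
\end{equation}
and these spaces are one-dimensional when nonzero. In every degree exactly one of the two is nonzero.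

This suggests where to look. By (F2), for $\Lambda\le\Sigma_d$ and $\chi\in\{k,\operatorname{sgn}\}$,
\begin{equation}\label{eq:mackey}
\operatorname{Ext}^i_{k\Sigma_d}(\operatorname{Ind}_\Lambda^{\Sigma_d}k,\ (\operatorname{Ind}_\Lambda^{\Sigma_d}k)\otimes\chi)\cong H^i(\Lambda,\operatorname{Res}_\Lambda\operatorname{Ind}_\Lambda^{\Sigma_d}\chi)\cong\bigoplus_{g\in \Lambda\backslash\Sigma_d/\Lambda}H^i(\Lambda\cap g\Lambda g^{-1},\chi).
\end{equation}
If $\Lambda$ is a Young subgroup, each intersection is again a product of symmetric groups, and in such a group an element of order $p$ is conjugate to all its nontrivial powers, as in $\Sigma_p$. A counterexample needs a subgroup for which some intersection is dihedral, with $\operatorname{sgn}$ restricting to $\varepsilon$, and whose permutation module is still close enough to the Young case for its summands to have Specht filtrations.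

\section{Pairs of perfect matchings}\label{sec:match}

Rename the points $1,\dots,2p$ as $a_j=j$ and $b_j=p+j$ for $1\le j\le p$, and read the index $j$ in $\mathbb Z/p$. For $c\in\mathbb Z/p$ let $\mathcal M_c=\{\{a_j,b_{j+c}\}:j\in\mathbb Z/p\}$, so that $K$ is the stabilizer of $\mathcal M_0$. Let $\sigma=(1\cdots p)(p{+}1\cdots2p)$, that is, $a_j\mapsto a_{j+1}$, $b_j\mapsto b_{j+1}$, and let $C=\langle\sigma\rangle$. Then $\sigma$ stabilizes every $\mathcal M_c$, and $C$ is a Sylow $p$-subgroup of $K$, since $p$ is odd and so $|K|_p=p$. For $d=2p+m$ with $m\ge0$, regard $K\le\Sigma_{2p}\le\Sigma_d$ as fixing $2p+1,\dots,d$, and put $W_m=\operatorname{Ind}_K^{\Sigma_d}k$; thus $W_0=W$.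

For $g\in\Sigma_{2p}$, the group $K\cap gKg^{-1}$ is the stabilizer of the ordered pair $(\mathcal M_0,g\mathcal M_0)$, and $KgK\mapsto\Sigma_{2p}\cdot(\mathcal M_0,g\mathcal M_0)$ is a bijection from double cosets to orbits on ordered pairs of perfect matchings. Given a pair $(\mathcal M,\mathcal M')$, draw the edges of $\mathcal M$ solid and those of $\mathcal M'$ dashed. Each point lies on one edge of each kind, so the connected components are alternating cycles of even length $2l$, where $l=1$ means a common edge, drawn twice. The \emph{type} of the pair is the partition of $p$ with $q_l$ parts equal to $l$, where $q_l$ is the number of components of length $2l$.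

\begin{lemma}\label{lem:pairs}
Two ordered pairs of perfect matchings of $\{1,\dots,2p\}$ lie in the same $\Sigma_{2p}$-orbit if and only if they have the same type. The stabilizer of a pair has order $\prod_l(2l)^{q_l}q_l!$, and this is divisible by $p$ only for the types $(1^p)$ and $(p)$.
\end{lemma}

\begin{proof}
Let $Z,Z'$ be alternating cycles of the same length $2l$, with points $v\in Z$ and $v'\in Z'$. There is exactly one bijection $Z\to Z'$ that respects the two kinds of edges and sends $v$ to $v'$: it must send the alternating walk that leaves $v$ along its solid edge to the corresponding walk from $v'$, and both walks visit all points and close up after $2l$ steps. So there are exactly $2l$ such isomorphisms $Z\to Z'$. This gives the first claim, and also the order: an element of the stabilizer is a permutation of the components of each length together with an isomorphism from each component to its image. If $p$ divides the order, then either $p\mid l$ for a part $l$, so the type is $(p)$, or $q_l\ge p$ for some $l$, so the type is $(1^p)$ because $\sum_l l\,q_l=p$.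
\end{proof}

Type $(1^p)$ is the pair $(\mathcal M_0,\mathcal M_0)$, with stabilizer $K$. Type $(p)$ is realized by $(\mathcal M_0,\mathcal M_1)$, whose union is the cycle $b_0,a_0,b_1,a_1,\dots,b_{p-1},a_{p-1},b_0$ (Figure~\ref{fig:cycle}). Let $D$ be its stabilizer, of order $2p$. It contains $\sigma$ and the involution $\tau$ that interchanges $a_j$ and $b_{-j}$ for every $j$: indeed $\tau$ sends $\{a_j,b_j\}$ to $\{a_{-j},b_{-j}\}$ and $\{a_j,b_{j+1}\}$ to $\{a_{-j-1},b_{-j}\}$. Also $\tau\sigma\tau^{-1}$ sends $a_j\mapsto b_{-j}\mapsto b_{-j+1}\mapsto a_{j-1}$, and $b_j\mapsto a_{-j}\mapsto a_{-j+1}\mapsto b_{j-1}$, so $\tau\sigma\tau^{-1}=\sigma^{-1}$ and $D=\langle\sigma,\tau\rangle\cong D_{2p}$. Now $\sigma$ is a product of two $p$-cycles and $\tau$ is a product of $p$ transpositions. As $p$ is odd, $\operatorname{sgn}\sigma=1$ and $\operatorname{sgn}\tau=-1$; that is, $\operatorname{sgn}|_D=\varepsilon$.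

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.6]
\foreach \j in {0,2,4,6,8} \draw[very thick] ({108-36*\j}:1) -- ({72-36*\j}:1);
\foreach \j in {1,3,5,7,9} \draw[thick,dashed] ({108-36*\j}:1) -- ({72-36*\j}:1);
\foreach \j/\x in {0/b_0,1/a_0,2/b_1,3/a_1,4/b_2,5/a_2,6/b_3,7/a_3,8/b_4,9/a_4}
  {\fill ({108-36*\j}:1) circle (0.035); \node at ({108-36*\j}:1.2) {$\x$};}
\draw[dotted,thick] (0,-1.3) -- (0,1.3);
\end{tikzpicture}
\caption{Two perfect matchings of ten points ($p=5$), one solid and one dashed, whose union is a single cycle. The permutations that preserve both form a dihedral group of order $10$, generated by the rotation $\sigma$ through two steps and the reflection $\tau$ in the dotted axis. The reflection fixes no point, so it is a product of five transpositions and is odd.}\label{fig:cycle}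
\end{figure}

\begin{example}\label{ex:p5}
Let $p=5$ and $d=10$, so $\dim W=9\cdot7\cdot5\cdot3=945$ and $|K|=3840$. Lemma~\ref{lem:pairs} gives the orders of the groups in \eqref{eq:mackey}:
\[\begin{array}{c|ccccccc}
\text{type}&(1^5)&(2,1^3)&(2^2,1)&(3,1^2)&(3,2)&(4,1)&(5)\\\hline
|K\cap gKg^{-1}|&3840&192&64&48&24&16&10
\end{array}\]
As a check, the $K$-orbits on matchings have sizes $3840/|K\cap gKg^{-1}|$, and $1+20+60+80+160+240+384=945$. Five of the seven groups have order prime to $5$ and contribute nothing to $\operatorname{Ext}^1(W,W\otimes\operatorname{sgn})$. The group $K$ contributes nothing either, by (F3): its normal subgroup generated by the transpositions $(a_j\,b_j)$ has order $32$ and no invariants on $\operatorname{sgn}$. What remains is $H^1(D_{10},\varepsilon)$, which is one-dimensional by Example~\ref{ex:degree1}. So $\operatorname{Ext}^1_{k\Sigma_{10}}(W,W\otimes\operatorname{sgn})$ is one-dimensional, in the range $1\le i\le2$ of the Question.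
\end{example}

\begin{proposition}\label{prop:extW}
Let $i\ge1$.
\begin{enumerate}
\item[(a)] For all $m\geq 0$, $H^i(D_{2p},k)$ is a direct summand of $\operatorname{Ext}^i_{k\Sigma_d}(W_m,W_m)$, and $H^i(D_{2p},\varepsilon)$ is a direct summand of $\operatorname{Ext}^i_{k\Sigma_d}(W_m,W_m\otimes\operatorname{sgn})$.
\item[(b)] $\operatorname{Ext}^i_{k\Sigma_{2p}}(W,W)\cong H^i(D_{2p},k)\oplus H^i(\Sigma_p,k)$ and $\operatorname{Ext}^i_{k\Sigma_{2p}}(W,W\otimes\operatorname{sgn})\cong H^i(D_{2p},\varepsilon)$.
\end{enumerate}
\end{proposition}

\begin{proof}
Apply \eqref{eq:mackey} with $\Lambda=K$. For $g\in\Sigma_{2p}$ with $g\mathcal M_0=\mathcal M_1$ the term is $H^i(D,\chi)$, and $\operatorname{sgn}|_D=\varepsilon$. This proves (a). For $m=0$, Lemma~\ref{lem:pairs} and (F3) show that the only other term that can be nonzero is $H^i(K,\chi)$. The transpositions $(a_j\,b_j)$ generate a normal subgroup $K_0\cong C_2^{\,p}$ of $K$ of order prime to $p$, with $K/K_0\cong\Sigma_p$, so $H^i(K,\chi)\cong H^i(\Sigma_p,\chi^{K_0})$ by (F3). This is $H^i(\Sigma_p,k)$ for $\chi=k$ and $0$ for $\chi=\operatorname{sgn}$.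
\end{proof}

\section{Specht filtrations from good filtrations}\label{sec:specht}

A Specht filtration of $W_m$ does not by itself induce a Specht filtration of a direct summand. The remedy is to lift the problem to the general linear group, where the corresponding property, having a good filtration, does pass to summands, and then to return by an exact functor.

Let $V=k^n$ with basis $e_1,\dots,e_n$, let $G=GL_n(k)$, let $T$ be the diagonal torus and $U$ the group of upper unitriangular matrices. $G$-modules are rational. A $G$-module $A$ is the direct sum of its weight spaces $A_\nu$, $\nu\in\mathbb Z^n$, on which $t\in T$ acts by $\nu(t)=\prod_it_i^{\nu_i}$. Weights with the same sum are ordered by dominance: $\nu\le\lambda$ if $\nu_1+\dots+\nu_s\le\lambda_1+\dots+\lambda_s$ for all $s$. For a dominant (weakly decreasing) weight $\lambda$, let $L(\lambda)$ be the simple module of highest weight $\lambda$ and $\nabla(\lambda)$ the costandard module. A \emph{good filtration} is a filtration with quotients of the form $\nabla(\lambda)$. We use the following facts from \cite[Part~II, Ch.~2 and 4]{Jantzen}.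
\begin{enumerate}
\item[(G1)] All weights of $L(\lambda)$ are $\le\lambda$. If $v\in A_\nu$ and $u\in U$, then $uv-v\in\bigoplus_{\nu'>\nu}A_{\nu'}$.
\item[(G2)] $\operatorname{soc}\nabla(\lambda)\cong L(\lambda)$, and for a partition $\lambda$ the character of $\nabla(\lambda)$ is the Schur polynomial $s_\lambda(x_1,\dots,x_n)$. Also $V\cong\nabla(1)$.
\item[(G3)] If $\operatorname{Ext}^1_G(L(\mu),\nabla(\lambda))\ne0$, then $\mu>\lambda$.
\item[(G4)] A direct summand of a module with a good filtration has a good filtration.
\item[(G5)] A tensor product of modules with good filtrations has a good filtration (Wang, Donkin, Mathieu; \cite[II.4.21]{Jantzen}).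
\end{enumerate}
The module that corresponds to $W$ will turn out to be $S^p(S^2V)$. To show that it has a good filtration we use a numerical criterion: every module embeds, layer by layer, into sums of costandard modules whose number is bounded by the $U$-invariants, and if the dimensions leave no room, the embeddings are isomorphisms.

\begin{lemma}\label{lem:criterion}
Let $s\le n$, and let $A$ be a $G$-module all of whose weights have nonnegative entries with sum $s$. Then
\begin{equation}\label{eq:ineq}
\dim A\le\sum_{\lambda\vdash s}\dim(A^U)_\lambda\cdot\dim\nabla(\lambda),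
\end{equation}
and if equality holds, $A$ has a good filtration.
\end{lemma}

\begin{proof}
The composition factors of $A$ have the form $L(\lambda)$ with $\lambda\vdash s$. List the partitions of $s$ as $\lambda^1,\dots,\lambda^\ell$ so that $\lambda^i<\lambda^j$ implies $i<j$. Let $A_{(i)}$ be the largest submodule of $A$ with all composition factors among $L(\lambda^1),\dots,L(\lambda^i)$, so $A_{(0)}=0$ and $A_{(\ell)}=A$. Fix $i$ and put $\lambda=\lambda^i$ and $Q=A_{(i)}/A_{(i-1)}$. A simple submodule $L(\lambda^j)$ of $Q$ with $j<i$ would contradict the maximality of $A_{(i-1)}$, so $\operatorname{soc}Q\cong L(\lambda)^{m_i}$ for some $m_i\ge0$.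

For $j\le i$ we have $\lambda^j\not>\lambda$. By (G3), $\operatorname{Ext}^1_G(Q/\operatorname{soc}Q,\nabla(\lambda))=0$, so the embedding $\operatorname{soc}Q\to\nabla(\lambda)^{m_i}$ extends to $Q$. The extension is injective because it is injective on the socle. Hence $\dim Q\le m_i\dim\nabla(\lambda)$, with equality only if $Q\cong\nabla(\lambda)^{m_i}$.

No weight $\nu$ of $A_{(i)}$ satisfies $\nu>\lambda$: by (G1) we would have $\lambda^j\ge\nu>\lambda$ for some $j\le i$. By the second part of (G1), $U$ fixes $(A_{(i)})_\lambda$ pointwise. Therefore $m_i\le\dim Q_\lambda\le\dim(A_{(i)})_\lambda\le\dim(A^U)_\lambda$. Summing over $i$ gives \eqref{eq:ineq}, and equality forces $A_{(i)}/A_{(i-1)}\cong\nabla(\lambda^i)^{m_i}$ for all $i$.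
\end{proof}

\begin{lemma}\label{lem:good}
If $2r\le n$, then $S^r(S^2V)$ has a good filtration.
\end{lemma}

\begin{proof}
Put $A=S^r(S^2V)$. To bound $A^U$ we view $A$ as a space of polynomial functions. The dual of $S^2V$ is the space $E$ of symmetric bilinear forms on $V$, that is, of symmetric $n\times n$ matrices $B$. So $S(S^2V)=k[E]$, where $e_ie_j$ is the coordinate function $B\mapsto B_{ij}=e_i^TBe_j$. Since $(ge_i)(ge_j)$ is the function $B\mapsto(g^TBg)_{ij}$, the action is $(gf)(B)=f(g^TBg)$.

Let $h\in k[E]$ be the product of the leading principal minors; it is nonzero at the identity matrix. If $h(B)\ne0$, then $B=u^T\delta u$ with $u\in U$ and $\delta$ diagonal. Indeed, as $B_{11}\ne0$, there is $u_1\in U$ such that $u_1^TBu_1$ is block diagonal with blocks $B_{11}$ and $B'$; the operation $B\mapsto u_1^TBu_1$ preserves leading principal minors, so those of $B'$ are nonzero, and induction applies. Consequently, if $f\in k[E]^U$ vanishes on diagonal matrices, then $fh=0$, so $f=0$. Thus restriction to the matrices $\delta=\operatorname{diag}(x_1,\dots,x_n)$ embeds $k[E]^U$ in $k[x_1,\dots,x_n]$.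

Let $f\in A^U$ have weight $\lambda\vdash2r$, with restriction $\bar f$. From $f(t\delta t)=\lambda(t)f(\delta)$ we get $\bar f(t_1^2x_1,\dots,t_n^2x_n)=\prod_it_i^{\lambda_i}\,\bar f(x_1,\dots,x_n)$ for all $t\in T$. As $k$ is infinite, every monomial $\prod_i x_i^{\mu_i}$ occurring in $\bar f$ has $2\mu_i=\lambda_i$ for all $i$. Hence $\dim(A^U)_\lambda\le1$, and $(A^U)_\lambda=0$ unless $\lambda=2\mu=(2\mu_1,2\mu_2,\dots)$ with $\mu\vdash r$. The right side of \eqref{eq:ineq} is therefore at most $\sum_{\mu\vdash r}\dim\nabla(2\mu)$.

On the other hand, $S(S^2V)$ is a polynomial ring on generators $e_ie_j$, $i\le j$, so its character is $\prod_{i\le j}(1-x_ix_j)^{-1}$, which equals $\sum_\mu s_{2\mu}$ by Littlewood's identity \cite[I.5, Ex.~5]{Macdonald}. Taking the part of degree $2r$ and setting all $x_i=1$ gives $\dim A=\sum_{\mu\vdash r}\dim\nabla(2\mu)$ by (G2). So equality holds in \eqref{eq:ineq}.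
\end{proof}

Now let $n\ge d$. The group $\Sigma_d$ acts on $V^{\otimes d}$ on the right by $(v_1\otimes\dots\otimes v_d)\pi=v_{\pi(1)}\otimes\dots\otimes v_{\pi(d)}$, commuting with $G$. For a $k\Sigma_d$-module $Y$ put $\Phi(Y)=V^{\otimes d}\otimes_{k\Sigma_d}Y$. For a $G$-module $A$ let $\mathcal F(A)$ be its weight space of weight $\omega=(1^d,0^{n-d})$, on which $\Sigma_d$ acts through the permutation matrices that move $e_1,\dots,e_d$. The functor $\mathcal F$ is exact, because modules are direct sums of weight spaces, and
\begin{enumerate}
\item[(G6)] $\mathcal F(\nabla(\lambda))\cong S^\lambda$ for $\lambda\vdash d$ \cite[\S6.3]{Green}.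
\end{enumerate}

\begin{proposition}\label{prop:specht}
Every direct summand $Y$ of $W_m$ has a Specht filtration.
\end{proposition}

\begin{proof}
The space $(V^{\otimes d})_\omega$ has basis $e_w=e_{w(1)}\otimes\dots\otimes e_{w(d)}$, $w\in\Sigma_d$, with $\pi e_w=e_{\pi w}$ and $e_w\pi=e_{w\pi}$, so it is the regular bimodule. The weight spaces of $V^{\otimes d}$ are right $k\Sigma_d$-submodules, so $\mathcal F\Phi(Y)=(V^{\otimes d})_\omega\otimes_{k\Sigma_d}Y\cong Y$.

Next, $\Phi(W_m)=V^{\otimes d}\otimes_{kK}k$ is the space of $K$-coinvariants of $V^{\otimes d}$. Take coinvariants in two steps. The transpositions $(a_j\,b_j)$ turn the first $2p$ tensor factors into $(S^2V)^{\otimes p}$, and the quotient $\Sigma_p$ of $K$, which permutes these $p$ factors, turns them into $S^p(S^2V)$. So $\Phi(W_m)\cong S^p(S^2V)\otimes V^{\otimes m}$, which has a good filtration by Lemma~\ref{lem:good}, (G2) and (G5). Since $\Phi$ is additive, $\Phi(Y)$ is a direct summand and has a good filtration by (G4). Its weights have nonnegative entries with sum $d$, so its factors are $\nabla(\lambda)$ with $\lambda\vdash d$. Applying $\mathcal F$ and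 (G6) gives a Specht filtration of $Y$.
\end{proof}

For a small illustration, the same argument with $S^2(S^2V)$, whose factors are $\nabla(4)$ and $\nabla(2,2)$, filters the permutation module on the three matchings of four points by $S^{(4)}$ and $S^{(2,2)}$, of dimensions $1$ and $2$. Under a convention in which $\mathcal F(\nabla(\lambda))$ is called $(S^\lambda)^*$, the proposition remains valid for self-dual $Y$, by dualizing, and these are the only summands used below.

The second module in the counterexample is a sign twist. Here self-duality is what preserves the filtration.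

\begin{lemma}\label{lem:twist}
If $Y$ is indecomposable, self-dual and has a Specht filtration, then the same holds for $Y\otimes\operatorname{sgn}$.
\end{lemma}

\begin{proof}
Tensoring with $\operatorname{sgn}$ is a self-inverse equivalence that commutes with duality, so it preserves indecomposability and self-duality. Since $Y\cong Y^*$ is filtered by modules $(S^\lambda)^*$, the module $Y\otimes\operatorname{sgn}$ is filtered by modules $(S^\lambda)^*\otimes\operatorname{sgn}\cong S^{\lambda'}$, by (F4).
\end{proof}

\section{The Brauer quotient and self-duality of the summands}\label{sec:brauer}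

A permutation module is self-dual, but this only says that duality permutes the isomorphism classes of its indecomposable summands. To see that each summand of $W_m$ is fixed, and to count the non-projective ones, we need an invariant that determines a summand and commutes with duality. The Brauer quotient with respect to $C$ is one.

A \emph{$p$-permutation module} is a direct summand of a permutation module. A \emph{vertex} of an indecomposable $k\Sigma_d$-module $Y$ is a subgroup minimal among those subgroups $\Lambda$ for which $Y$ is a summand of a module induced from $\Lambda$; vertices are $p$-subgroups, unique up to conjugacy, and trivial exactly when $Y$ is projective. Since $p\nmid[K:C]$, the trivial module is a summand of $\operatorname{Ind}_C^Kk$, so $W_m$ is a summand of $\operatorname{Ind}_C^{\Sigma_d}k$. As $|C|=p$, every indecomposable summand of $W_m$ is projective or has vertex $C$.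

For a $p$-permutation module $Y$ define
\[Y(C)=Y^C/\operatorname{Tr}(Y),\qquad\operatorname{Tr}=1+\sigma+\dots+\sigma^{p-1}.\]
This is a module for $N_{\Sigma_d}(C)/C$, additive in $Y$. The transitive permutation $kC$-modules $k$ and $kC$ are indecomposable, so by Krull--Schmidt $Y$ has a $C$-stable basis $\mathcal B$. Then $Y^C$ has as a basis the fixed elements of $\mathcal B$ and the sums over regular orbits, while $\operatorname{Tr}(Y)$ is spanned by the latter, because $\operatorname{Tr}$ multiplies a fixed element by $p=0$. So the fixed elements of $\mathcal B$ map to a basis of $Y(C)$. In particular $Y(C)=0$ if $Y$ is projective, and if $Y$ is the permutation module on a $\Sigma_d$-set, then $Y(C)$ is the permutation module on the $C$-fixed points. We use the following theorem of Brou\'e \cite{Broue}.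
\begin{enumerate}
\item[(B)] $Y\mapsto Y(C)$ induces a bijection between the isomorphism classes of indecomposable $p$-permutation $k\Sigma_d$-modules with vertex $C$ and those of indecomposable projective $k[N_{\Sigma_d}(C)/C]$-modules.
\end{enumerate}

\begin{lemma}\label{lem:dual}
$Y^*(C)\cong Y(C)^*$ for every $p$-permutation module $Y$.
\end{lemma}

\begin{proof}
For $x\in Y$ and $\xi\in(Y^*)^C$ we have $\langle\operatorname{Tr}x,\xi\rangle=p\langle x,\xi\rangle=0$, and for $x\in Y^C$ and $\xi\in Y^*$ we have $\langle x,\operatorname{Tr}\xi\rangle=p\langle x,\xi\rangle=0$. So evaluation induces an $N_{\Sigma_d}(C)$-invariant pairing $Y(C)\times Y^*(C)\to k$. The basis of $Y^*$ dual to $\mathcal B$ is permuted by $C$ in the same way as $\mathcal B$, so the fixed elements give dual bases of $Y(C)$ and $Y^*(C)$, and the pairing is perfect.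
\end{proof}

The normalizer of $C$ preserves the set $\{2p+1,\dots,d\}$ of fixed points of $C$, so $N_{\Sigma_d}(C)=N_{\Sigma_{2p}}(C)\times\Sigma_m$, with $\Sigma_m$ acting on these points. Put $\Gamma_0=N_{\Sigma_{2p}}(C)/C$.

\begin{lemma}\label{lem:brauer}
$W_m(C)\cong R\boxtimes k\Sigma_m$ as $k[\Gamma_0\times\Sigma_m]$-modules, where $R$ is an indecomposable projective self-dual $k\Gamma_0$-module. Every indecomposable summand of $W_m(C)$ is self-dual.
\end{lemma}

\begin{proof}
Consider pairs $(\mathcal M,\beta)$, where $\mathcal M$ is a perfect matching of a $2p$-subset of $\{1,\dots,d\}$ and $\beta$ is a bijection from $\{2p+1,\dots,d\}$ onto the complement of that subset. The group $\Sigma_d$ acts transitively by $g(\mathcal M,\beta)=(g\mathcal M,g\circ\beta)$, and the stabilizer of $(\mathcal M_0,\operatorname{id})$ is $K$. So $W_m$ is the permutation module on these pairs. If $\sigma$ fixes $(\mathcal M,\beta)$, then $\sigma$ fixes the $m$ points in the image of $\beta$, so $\beta\in\Sigma_m$ and $\mathcal M$ is a $\sigma$-stable matching of $\{1,\dots,2p\}$. No edge of $\mathcal M$ lies inside one $\sigma$-orbit: if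 $\{v,\sigma^sv\}$ were an edge with $p\nmid s$, then $\{\sigma^sv,\sigma^{2s}v\}$ would be an edge with a common point, forcing $\sigma^{2s}v=v$, which is impossible as $p$ is odd. So $a_0$ is matched with some $b_c$, and then $\mathcal M=\mathcal M_c$. The fixed pairs are thus the $(\mathcal M_c,\beta)$ with $c\in\mathbb Z/p$ and $\beta\in\Sigma_m$. Here $\Sigma_m$ acts on $\beta$ by left multiplication, and $N_{\Sigma_{2p}}(C)$ permutes the $\mathcal M_c$. Hence $W_m(C)\cong R\boxtimes k\Sigma_m$, where $R$ is the permutation module of $\Gamma_0$ on $\{\mathcal M_c\}$, which is self-dual.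

The centralizer of $\sigma$ in $\Sigma_{2p}$ is $C_p\wr C_2$, of order $2p^2$, and the $p-1$ generators of $C$ are conjugate, having the same cycle type. So $|\Gamma_0|=2p^2(p-1)/p=2p(p-1)$. The $p$-cycle $a_j\mapsto a_{j+1}$ centralizes $\sigma$ and sends $\mathcal M_c$ to $\mathcal M_{c-1}$, so $\Gamma_0$ is transitive on the $p$ matchings, with stabilizers of order $2(p-1)$, prime to $p$. Thus $R$ is induced from a projective module and is projective. It has dimension $p=|\Gamma_0|_p$, so it is indecomposable by (F1).

Finally $k\Sigma_m\cong\bigoplus_LP(L)^{\dim L}$, the sum over the simple $k\Sigma_m$-modules. The endomorphism algebra of $R\boxtimes P(L)$ is $\operatorname{End}(R)\otimes\operatorname{End}(P(L))$. Both factors are local with residue field $k$, because $k$ is algebraically closed, so their tensor product is local. Hence the modules $R\boxtimes P(L)$ are the indecomposable summands of $W_m(C)$, and they are self-dual by (F5).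
\end{proof}

\begin{proposition}\label{prop:selfdual}
Every indecomposable summand $Y$ of $W_m$ is self-dual, and $W=X\oplus(\text{projective})$ with $X$ indecomposable and non-projective.
\end{proposition}

\begin{proof}
If $Y$ is projective, use (F5). Otherwise $Y$ has vertex $C$, and so has $Y^*$, which is a non-projective indecomposable summand of $W_m^*\cong W_m$. By (B), $Y(C)$ is an indecomposable summand of $W_m(C)$. Lemmas~\ref{lem:dual} and \ref{lem:brauer} give $Y^*(C)\cong Y(C)^*\cong Y(C)$, so $Y^*\cong Y$ by (B). For $m=0$, write $W$ as a direct sum of indecomposables. The projective ones contribute $0$ to $W(C)$ and each of the others contributes a nonzero summand. Since $W(C)=R$ is nonzero and indecomposable, exactly one summand is non-projective.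
\end{proof}

\section{The case $d\ge2p$}\label{sec:proofs}

\begin{proof}[Proof of Theorems~\ref{thm:counter} and \ref{thm:ext}]
Write $W=X\oplus Q$ with $Q$ projective, as in Proposition~\ref{prop:selfdual}. By Propositions~\ref{prop:specht} and \ref{prop:selfdual} and Lemma~\ref{lem:twist}, $X$ and $X\otimes\operatorname{sgn}$ are indecomposable and self-dual with Specht filtrations. For $\chi\in\{k,\operatorname{sgn}\}$ the module $Q\otimes\chi$ is injective by (F1), so $\operatorname{Ext}^i(X,X\otimes\chi)\cong\operatorname{Ext}^i(W,W\otimes\chi)$ for $i\ge1$. Proposition~\ref{prop:extW}(b) now gives the two isomorphisms of Theorem~\ref{thm:ext}, and \eqref{eq:dih} gives the remaining assertions of both theorems, the cases $i=1$ and $i=3$ included.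
\end{proof}

\begin{remark}
Since $4$ divides $2(p-1)$, Lemma~\ref{lem:coh}, \eqref{eq:sym} and \eqref{eq:dih} show that for $i\geq 1$ the space $\operatorname{Ext}^i(X,X)$ has dimension $2$ if $i\equiv-1,0\pmod{2(p-1)}$, dimension $1$ for the other $i\equiv0,3\pmod4$, and is zero otherwise. For $p=5$ it vanishes on the range $1\le i\le2$, which is why the last assertion of Theorem~\ref{thm:ext} requires $p\ge7$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:range}(1)]
Let $d=2p+m$ and $i\ge1$. Put $\chi=\operatorname{sgn}$ if $i\equiv1,2\pmod4$ and $\chi=k$ otherwise. By Proposition~\ref{prop:extW}(a) and \eqref{eq:dih}, $\operatorname{Ext}^i(W_m,W_m\otimes\chi)\ne0$. As $\operatorname{Ext}^i$ is additive in both variables, $\operatorname{Ext}^i(M,Y\otimes\chi)\ne0$ for some indecomposable summands $M$ and $Y$ of $W_m$. By Propositions~\ref{prop:specht} and \ref{prop:selfdual} and Lemma~\ref{lem:twist}, $M$ and $N=Y\otimes\chi$ are indecomposable and self-dual with Specht filtrations.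
\end{proof}

\section{The case $d<2p$: blocks of weight one}\label{sec:small}

For $d<2p$ the blocks of $k\Sigma_d$ are known explicitly enough to list all modules allowed by the Question. We show that self-duality leaves only projective and simple modules, that the Specht filtration leaves only two simple modules per block, and that these two are as far apart as the block permits.

\subsection*{The structure of the blocks}
Removing rim $p$-hooks from $\lambda\vdash d$ as long as possible leaves the \emph{$p$-core} $\gamma$ of $\lambda$, and $(d-|\gamma|)/p$ is the \emph{weight}. Two Specht modules lie in the same block if and only if the partitions have the same $p$-core. A block of weight $0$ is a simple algebra, so all its modules are projective. A block of weight $1$ has defect group of order $p$, contains $p$ ordinary irreducible characters, and has $p-1$ simple modules \cite[Ch.~6]{JK}. For $d<2p$ all weights are at most $1$.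

Let $B$ be a block of weight $1$. In Brauer--Dade theory, a block with defect group of order $p$ and $e$ simple modules has a Brauer tree with $e$ edges and exceptional multiplicity $(p-1)/e$. For $B$ this multiplicity is $1$, and the theory says the following. There is a tree whose edges are the $p-1$ simple $B$-modules and whose vertices are the $p$ ordinary characters, with a cyclic ordering of the edges at each vertex, such that:
\begin{enumerate}
\item[(T1)] the composition factors of a reduction modulo $p$ of the character at a vertex $v$ are the edges at $v$, each once;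
\item[(T2)] if $L$ is an edge with ends $v,v'$, then $\operatorname{rad}P(L)/\operatorname{soc}P(L)\cong U_v\oplus U_{v'}$, where $U_v$ is uniserial (or zero) with composition factors the edges at $v$ other than $L$, each once, in cyclic order, and likewise for $v'$.
\end{enumerate}

\begin{lemma}\label{lem:line}
The tree is a line. Label its edges in order $L_0,\dots,L_{p-2}$ and put $P_j=P(L_j)$. Then $P_j$ has head and socle $L_j$ and $\operatorname{rad}P_j/\operatorname{soc}P_j\cong L_{j-1}\oplus L_{j+1}$, where $L_{-1}=L_{p-1}=0$. The simple Specht modules in $B$ are, up to isomorphism, $L_0$ and $L_{p-2}$.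
\end{lemma}

\begin{proof}
Let $L$ be an edge with ends $v,v'$. Since $P(L)$ is self-dual and duality interchanges radical quotient and socle, $U_v\oplus U_{v'}$ is self-dual. The two summands have no common composition factor, as the graph is a tree, and $U_v^*$ has the same composition factors as $U_v$ by (F4). By Krull--Schmidt $U_v^*\cong U_v$, so $\operatorname{head}U_v\cong\operatorname{soc}U_v$ by (F5). The composition factors of $U_v$ are distinct, so $U_v$ has length at most $1$. Hence at most two edges meet at any vertex, and the tree is a line. The structure of $P_j$ follows from (T2). The Specht modules in $B$ are reductions of the characters at the vertices, so by (T1) those at the two ends are $L_0$ and $L_{p-2}$, and the others have two composition factors.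
\end{proof}

\subsection*{Self-dual modules}
The simple modules fall into two classes by the parity of the index, and by Lemma~\ref{lem:line} the second radical layer of $P_j$ has parity opposite to $j$. This separates the head of a non-projective indecomposable module from its socle.

\begin{lemma}\label{lem:simple}
A self-dual indecomposable non-projective $B$-module $M$ is simple.
\end{lemma}

\begin{proof}
By (F5), $\operatorname{head}M\cong\operatorname{soc}M$. We assume that $M$ is not simple and show that $\operatorname{head}M$ and $\operatorname{soc}M$ have no common composition factor; both are nonzero, so this is a contradiction. Heads, socles, indecomposability, projectivity and injectivity are preserved by Morita equivalence, so we may regard $M$ as a module for the basic algebra $A$ of $B$. Let $J$ be its radical and $1=e_0+\dots+e_{p-2}$ a decomposition into primitive orthogonal idempotents with $Ae_j$ corresponding to $P_j$. As $k$ is algebraically closed, $A=\bigoplus_jke_j\oplus J$, and $\dim e_jZ$ is the multiplicity of $L_j$ in a module $Z$.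

The module $Je_j/\operatorname{soc}(Ae_j)$ is semisimple and nonzero. So $J^2e_j\subseteq\operatorname{soc}(Ae_j)$, and $J^2e_j\ne0$ since otherwise $Je_j$ would lie in the socle. Hence $J^2e_j=\operatorname{soc}(Ae_j)$ and $Je_j/J^2e_j\cong L_{j-1}\oplus L_{j+1}$, which gives
\begin{equation}\label{eq:arrows}
e_iJe_j\subseteq J^2\quad\text{unless } i=j\pm1 .
\end{equation}

\emph{$J^2M=0$.} Suppose $sx\ne0$ with $s\in\operatorname{soc}(Ae_j)$ and $x\in M$. The map $Ae_j\to M$, $b\mapsto bx$, is nonzero on the simple socle, so it is injective, and it splits because $Ae_j$ is injective. Then $M\cong Ae_j$ is projective, a contradiction. So $J^2M=\sum_jJ^2e_jM=0$.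

\emph{$\operatorname{soc}M=JM$.} We have $JM\subseteq\operatorname{soc}M$ because $J^2M=0$. A simple submodule $Z\not\subseteq JM$ maps injectively to the semisimple module $M/JM$, and the preimage of a complement of its image is a complement of $Z$ in $M$. This is impossible, as $M$ is indecomposable and not simple.

\emph{Parity.} Choose vector space complements $E_j$ of $e_jJM$ in $e_jM$, and put
\[M'=\bigoplus_{j\text{ even}}E_j\oplus\bigoplus_{j\text{ odd}}e_jJM,\qquad M''=\bigoplus_{j\text{ odd}}E_j\oplus\bigoplus_{j\text{ even}}e_jJM .\]
Then $M=M'\oplus M''$ as vector spaces, and both are stable under the $e_i$. The radical $J$ kills $JM$, and $JE_j=\sum_ie_iJe_jE_j\subseteq e_{j-1}JM+e_{j+1}JM$ by \eqref{eq:arrows} and $J^2M=0$. So $M'$ and $M''$ are submodules, and one of them is zero. If $M''=0$, then $\operatorname{head}M=M/JM$, for which $e_j(M/JM)\cong E_j$, has only factors of even index, and $\operatorname{soc}M=JM$ has only factors of odd index. If $M'=0$, the parities are interchanged.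
\end{proof}

\subsection*{The resolution of the end modules}
Write $\Omega Z$ for the kernel of a projective cover of $Z$. If $L$ is simple, the differentials of $\operatorname{Hom}(-,L)$ applied to a minimal projective resolution vanish, so $\operatorname{Ext}^i(Z,L)\cong\operatorname{Hom}(\Omega^iZ,L)$.

\begin{lemma}\label{lem:res}
For $i\ge0$,
\begin{align*}
\operatorname{Ext}^i(L_0,L_0)\ne0&\iff i\equiv-1,\,0\pmod{2(p-1)},\\
\operatorname{Ext}^i(L_0,L_{p-2})\neq0&\iff i\equiv p-2,\,p-1\pmod{2(p-1)},
\end{align*}
and the same holds with $L_0$ and $L_{p-2}$ interchanged.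
\end{lemma}

\begin{proof}
We claim that for $1\le j\le p-2$ the module $\Omega^jL_0$ has length two with head $L_j$ and socle $L_{j-1}$, and that $\Omega^{p-1}L_0\cong L_{p-2}$. For $j=1$, $\Omega L_0=\operatorname{rad}P_0$ has composition factors $L_1,L_0$ and, as a submodule of $P_0$, simple socle $L_0$. If the claim holds for $j$, then $\Omega^{j+1}L_0$ is the kernel of a surjection $P_j\to\Omega^jL_0$. The composition factors of $P_j$ are $L_j,L_{j-1},L_{j+1},L_j$, so those of the kernel are $L_{j+1}$ and $L_j$. For $j<p-2$ the kernel has length two and simple socle $L_j$, hence head $L_{j+1}$. For $j=p-2$ it is $L_{p-2}$.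

Reversing the labels of the line gives $\operatorname{head}\Omega^jL_{p-2}\cong L_{p-2-j}$ for $0\le j\le p-2$ and $\Omega^{p-1}L_{p-2}\cong L_0$. So the heads of $\Omega^iL_0$ for $i=0,1,2,\dots$ are
\[L_0,L_1,\dots,L_{p-2},\;L_{p-2},\dots,L_1,L_0,\;L_0,L_1,\dots\]
with period $2(p-1)$. Within one period $L_0$ occurs at $i=0$ and $i=2p-3$, and $L_{p-2}$ at $i=p-2$ and $i=p-1$.
\end{proof}

For $d=p$ the partitions $(p)$ and $(1^p)$ have empty $p$-core, so $\{L_0,L_{p-2}\}=\{k,\operatorname{sgn}\}$ and Lemma~\ref{lem:res} agrees with \eqref{eq:sym}.

\begin{proof}[Proof of Theorem~\ref{thm:range}(2)]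
Let $d<2p$ and $1\le i\le p-3$. If $M$ and $N$ lie in different blocks, or one of them is projective (equivalently, injective), then $\operatorname{Ext}^i(M,N)=0$. Otherwise both are non-projective modules in one block $B$ of weight $1$. By Lemma~\ref{lem:simple} they are simple. A simple module with a Specht filtration is a Specht module, so $M,N\in\{L_0,L_{p-2}\}$ by Lemma~\ref{lem:line}. The smallest positive degrees in Lemma~\ref{lem:res} are $2p-3$ and $p-2$, so $\operatorname{Ext}^i(M,N)=0$.

Let $p\le d<2p$. A partition $\gamma$ of $d-p<p$ is too small to have a rim $p$-hook, so it is a $p$-core, and adding $p$ to its first part gives a partition of $d$ of weight $1$ with core $\gamma$. In the corresponding block, $M=L_0$ and $N=L_{p-2}$ are simple Specht modules, self-dual by (F4), and $\operatorname{Ext}^{p-2}(M,N)\ne0$ by Lemma~\ref{lem:res}.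
\end{proof}

\begin{remark}
Neither hypothesis on the modules can be dropped in Theorem~\ref{thm:range}(2). Without the Specht filtration, the self-dual simple modules $L_0,L_1$ have $\operatorname{Ext}^1(L_0,L_1)\cong\operatorname{Hom}(\Omega L_0,L_1)\ne0$. Without self-duality, take $d=p$ and the natural permutation module $k^p$. It is induced from $\Sigma_{p-1}$, of order prime to $p$, and has dimension $p$, so it is indecomposable projective with simple socle by (F1). Its submodule $S^{(p-1,1)}$ of vectors with coordinate sum zero is then indecomposable, and $0\to S^{(p-1,1)}\to k^p\to k\to0$ does not split, so $\operatorname{Ext}^1(S^{(p)},S^{(p-1,1)})\ne0$.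
\end{remark}

\begin{thebibliography}{9}
\bibitem{Broue} Brou\'e, Proc. AMS 93 (1985), 401--408.
\bibitem{Green} Green, \emph{Polynomial Representations of $GL_n$}.
\bibitem{Hemmer} David J. Hemmer, \emph{Symmetric group modules with Specht and dual Specht filtrations}, arXiv:math/0608181 (2006).
\bibitem{James} James, \emph{The Representation Theory of the Symmetric Groups}.
\bibitem{JK} James and Kerber, \emph{The Representation Theory of the Symmetric Group}.
\bibitem{Jantzen} Jantzen, \emph{Representations of Algebraic Groups}.
\bibitem{Macdonald} Macdonald, \emph{Symmetric Functions and Hall Polynomials}.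
\bibitem{Paget} R. Paget, J. Algebra 312 (2007), 880--890.
\end{thebibliography}
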